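# BC-$p$ positivity of the tangent bundle and rational connectedness

Throughout, manifolds are connected.

## 1. Chern curvature, BC-$p$ positivity, mean curvature and rational curves

Let $E\to X$ be a holomorphic vector bundle with a Hermitian metric $h$, linear in the first slot. The Chern connection $\nabla=\partial_h+\bar\partial$ has connection matrix $h^{-1}\partial h$ in a holomorphic frame and curvature $F_h=\bar\partial(h^{-1}\partial h)$. We write
$$R(v,\bar v,u,\bar w)=h(F_h(v,\bar v)u,w),\qquad v\in T_{X,x},\ u,w\in E_x .$$

Two elementary facts are used constantly. First, let $a,b$ be local holomorphic sections of $E$ and $v$ a vector field with constant coefficients in some holomorphic coordinates. Since $\nabla_{\bar v}b=0$, we have $\partial_v h(a,b)=h(\nabla_va,b)$. Differentiating again, and using $F_h(v,\bar v)a=-\nabla_{\bar v}\nabla_va$, we get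
$$\partial_v\partial_{\bar v}h(a,b)=h(\nabla_va,\nabla_vb)-R(v,\bar v,a,\bar b).\tag{1}$$
Second, for every $e\in E_x$ there is a local holomorphic section $a$ with $a(x)=e$ and $\nabla a(x)=0$: start from a holomorphic section with value $e$ and correct it by terms linear in coordinates centered at $x$.

The basic example is $\mathbb P^n$ with the Fubini–Study metric $g_{j\bar k}=\partial_j\partial_{\bar k}\log(1+|z|^2)$. Near $z=0$,
$$g(u,u)=|u|^2-|z|^2|u|^2-\Big|\sum_j\bar z_ju_j\Big|^2+O(|z|^3).$$
There is no linear term, so $\nabla$ kills the constant fields at $0$. By (1) and homogeneity, at every point,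
$$R^{\mathbb P^n}(v,\bar v,u,\bar u)=|v|^2|u|^2+|\langle v,u\rangle|^2.\tag{2}$$

**Definition 1.** Let $p\ge1$. A Hermitian metric $h$ on $E$ satisfies the BC-$p$ condition if for every $x\in X$ and every $p$-dimensional subspace $\Sigma\subset E_x$ there is $v\in T_{X,x}$ with
$$\sum_{i=1}^pR(v,\bar v,e_i,\bar e_i)=p\fint_{u\in\Sigma,\,|u|_h=1}R(v,\bar v,u,\bar u)\,d\mu(u)>0,\tag{3}$$
where $e_1,\dots,e_p$ is a unitary basis of $\Sigma$. The bundle $E$ is BC-$p$ positive if it has such a metric.

The two expressions in (3) agree: writing $u=\sum u_ie_i$, the mean of $u_i\bar u_j$ over the unit sphere is $\delta_{ij}/p$. The sum is a trace over $\Sigma$ and does not depend on the basis. Note the order of the quantifiers. The vector $v$ may depend on $\Sigma$, but for a given $\Sigma$ one $v$ must serve the whole trace. For $p=1$ the condition says that every nonzero $u\in E_x$ has some $v$ with $R(v,\bar v,u,\bar u)>0$, which is RC-positivity in the sense of X. Yang.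

*Example.* By (2), Fubini–Study satisfies BC-$p$ on $T_{\mathbb P^n}$ for all $1\le p\le n$; any $v\ne0$ works. Now let $C$ be an elliptic curve with a flat metric and give $C\times\mathbb P^1$ the product metric. With $v=(v',v'')$ and $u=(u',u'')$ we have $R(v,\bar v,u,\bar u)=2|v''|^2|u''|^2$. For $u=(u',0)$ this is $0$ for every $v$, so BC-1 fails for this metric. For $\Sigma$ the whole tangent plane the trace is $2|v''|^2$, so BC-2 holds.

**Definition 2.** Let $\omega$ be a Hermitian metric on $X$ (identified with its $(1,1)$-form), and let $v_1,\dots,v_n$ be an $\omega$-unitary basis of $T_{X,x}$, normalized so that $\omega=i\sum v_k^*\wedge\bar v_k^*$. The mean curvature of $h$ is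
$$i\Lambda_\omega F_h=\sum_{k=1}^nF_h(v_k,\bar v_k),\tag{4}$$
an $h$-Hermitian endomorphism of $E$.

*Example.* For Fubini–Study, summing (2) over $v=v_k$ gives $n|u|^2+|u|^2$, so $i\Lambda_\omega F=(n+1)\,\mathrm{Id}$.

**Definition 3.** A rational curve in $X$ is the image of a nonconstant holomorphic map $\mathbb P^1\to X$. A compact complex manifold $X$ is rationally connected if any two points can be joined by a chain of rational curves.

*Example.* Any two points of $\mathbb P^n$ lie on a line, and two points of $\mathbb P^1\times\mathbb P^1$ are joined by a chain of two rulings. A positive-dimensional complex torus $\mathbb C^n/\Gamma$ contains no rational curve: a map $\mathbb P^1\to\mathbb C^n/\Gamma$ lifts to $\mathbb C^n$ because $\mathbb P^1$ is simply connected, and the lift is constant.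

## 2. Yang's conjecture, its check on curves, and the three theorems

The following conjecture of Yang is taken from Shiyu Zhang and Xi Zhang, "Compact Kähler manifolds with partially semi-positive curvature", arXiv:2504.13155 (2025).

**Conjecture (Yang).** A compact Kähler manifold $X$ is rationally connected if and only if $T_X$ is BC-1 positive.

Is it true? In words: can the existence of many rational curves be read off from one metric on $T_X$ for which every tangent vector $u$ sees positive curvature in *some* direction $v$?

*Curves.* Let $\dim X=1$. All directions $v$ at a point are proportional, so BC-1 positivity says that the line bundle $T_X$ has a metric of positive curvature. Then $2-2g=\deg T_X>0$, so $X\cong\mathbb P^1$. Conversely $\mathbb P^1$ has its round metric. A curve containing a rational curve is the target of a nonconstant map from $\mathbb P^1$ and has genus $0$. So the conjecture holds for $n=1$.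

*$C\times\mathbb P^1$ with $C$ elliptic.* This surface is not rationally connected, since a chain joining points over different points of $C$ would project to a rational curve in $C$. We saw that the product metric fails BC-1. Lemma 1 below shows that every metric fails it, because a nonzero holomorphic $1$-form on $C$ pulls back to the surface. This agrees with the conjecture. But BC-2 holds here, so BC-2 alone does not give rational connectedness.

In dimension at least $2$ the conjecture is false, in one of its two directions. Let $n=\dim X$.

**Theorem 1.** Let $Y\subset\mathbb P^{p+1}$ be a smooth hypersurface of degree $d$ and dimension $p\ge1$, with the Fubini–Study metric. Then $T_Y$ is BC-$q$ positive for all $1\le q\le p-1$. If $d\ge p+2$, then $Y$ is not rationally connected. So for $p\ge2$ and $d\ge p+2$, $T_Y$ is BC-1 positive and $Y$ is not rationally connected, which disproves the conjecture in every dimension $\ge2$.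

**Theorem 2.** For a compact Kähler manifold $X$ the following are equivalent:

- (a) $X$ is rationally connected;
- (b) there are Hermitian metrics $\omega$ on $X$ and $h$ on $T_X$ with $i\Lambda_\omega F_h>0$;
- (c) one Hermitian metric on $T_X$ satisfies the BC-$p$ condition for all $1\le p\le n$;
- (d) $T_X$ is BC-$p$ positive for every $1\le p\le n$ (the metric may depend on $p$).

In particular, rationally connected implies BC-1 positive.

**Theorem 3.** For all $1\le p\le n$ there is a projective $n$-fold, not rationally connected, with one metric on $T_X$ satisfying the BC-$q$ condition for all $q\in\{1,\dots,n\}\setminus\{p\}$. Hence, for $S\subset\{1,\dots,n\}$, "BC-$q$ for all $q\in S$" implies rational connectedness of compact Kähler $n$-folds if and only if $S=\{1,\dots,n\}$.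

## 3. The maximum principle for twisted $p$-forms, and what BC-1 does not reach

To prove "BC-1 positive implies rationally connected", a natural plan is this. Positive curvature kills holomorphic forms by a maximum principle. If $X$ is not rationally connected, produce a holomorphic form that should have been killed. We carry out both halves for general $p$ and see what happens at $p=1$.

**Definition 4.** A singular metric on a line bundle $L$ is given by functions $\varphi\in L^1_{loc}$, one for each local frame $\ell$, with $|\ell|^2=e^{-\varphi}$, compatible under change of frame. If $L$ has a singular metric whose local weights $\varphi$ are plurisubharmonic (psh), $L$ is called pseudoeffective.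

*Example.* For an effective divisor $D$ with local equation $g$, the bundle $\mathcal O(D)$ has the psh weights $\varphi=\log|g|^2$. The trivial bundle has the weight $0$.

**Lemma 1.** Let $X$ be compact with $T_X$ BC-$p$ positive. Let $L$ be a line bundle with a singular metric whose local weights $\varphi$ are psh. Then $H^0(X,\Omega_X^p\otimes L^{-1})=0$.

*Proof.* Let $h$ satisfy BC-$p$, and suppose $S\neq0$ is a section. Locally $S=\sigma\otimes\ell^{-1}$ with $|\ell^{-1}|^2=e^{\varphi}$.

**Step 1: a function on the Grassmann bundle with a positive maximum.** For a $p$-plane $\Sigma\subset T_{X,x}$ with $h$-unitary basis $e_i$ put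
$$G(x,\Sigma)=e^{\varphi(x)}|\sigma(e_1,\dots,e_p)|^2 .$$
A unitary change of basis multiplies $\sigma(e_1,\dots,e_p)$ by a number of modulus $1$. Replacing $\ell$ by $g\ell$ replaces $\sigma$ by $g\sigma$ and $\varphi$ by $\varphi-\log|g|^2$. So $G$ is well defined. It is upper semicontinuous, as a product of nonnegative upper semicontinuous functions. It is not identically $0$, since $S\ne0$ on a dense open set and $\varphi>-\infty$ almost everywhere. The Grassmann bundle is compact, so $G$ attains a maximum $m>0$ at some $(x_0,\Sigma_0)$. In particular $\varphi(x_0)>-\infty$.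

**Step 2: a test function near $x_0$.** Let $e_i$ be a unitary basis of $\Sigma_0$, and choose holomorphic local sections $\tilde e_i$ of $T_X$ with $\tilde e_i(x_0)=e_i$ and $\nabla\tilde e_i(x_0)=0$. Put $H_{ij}=h(\tilde e_i,\tilde e_j)$. The value of $G$ at the span of the $\tilde e_i(x)$ is $e^{\varphi}|\sigma(\tilde e_1,\dots,\tilde e_p)|^2/\det H$. Therefore
$$\psi:=\varphi+\log|\sigma(\tilde e_1,\dots,\tilde e_p)|^2-\log\det H\le\log m,\quad\text{with equality at }x_0.\tag{5}$$

**Step 3: contradiction along one disc.** At $x_0$ we have $H=I$, $dH=0$ and, by (1), $\partial_v\partial_{\bar v}H_{ij}=-R(v,\bar v,e_i,\bar e_j)$. So at $x_0$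
$$\partial_v\partial_{\bar v}(-\log\det H)=\sum_iR(v,\bar v,e_i,\bar e_i)>0$$
for the $v$ that BC-$p$ provides for $\Sigma_0$. On a small disc through $x_0$ in direction $v$, the function $-\log\det H$ is strictly subharmonic. The other two terms of $\psi$ are subharmonic on this disc, since they are restrictions of psh functions and are finite at $x_0$. So the mean of $\psi$ over small circles centered at $x_0$ is strictly larger than $\psi(x_0)=\log m$, which contradicts (5). $\square$

**Lemma 2.** Let $X$ be a projective manifold that is not rationally connected. Then for some $1\le p\le\dim X$ there are a line bundle $L$ on $X$ with a singular metric with psh weights and a nonzero section of $\Omega_X^p\otimes L^{-1}$.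

*Proof.* **Step 1: the base.** The MRC fibration (Campana; Kollár–Miyaoka–Mori) is a dominant rational map $f:X\dashrightarrow Y$ onto a smooth projective $Y$, and $p:=\dim Y\ge1$ because $X$ is not rationally connected. By Graber–Harris–Starr (J. AMS 2003), $Y$ is not uniruled. By Boucksom–Demailly–Păun–Peternell (J. Alg. Geom. 2013), $K_Y$ is therefore pseudoeffective; let $\varphi$ be psh weights.

**Step 2: pulling $K_Y$ back.** The map $f$ is holomorphic on $X\setminus A$ with $\operatorname{codim}A\ge2$. Write $K_Y=\mathcal O(D)$ for a divisor $D$. As $f$ is dominant, $D$ pulls back to a divisor on $X\setminus A$, and the closures of its components in $X$ define a divisor whose line bundle $L$ extends $f^*K_Y$. The functions $\varphi\circ f$ are psh weights on $X\setminus A$. They are not $\equiv-\infty$: the map $f$ is generically a submersion, so its image contains an open set, while $\{\varphi=-\infty\}$ has measure zero. Expressed in local frames of $L$ near points of $A$, they extend as psh functions across $A$ (Grauert–Remmert).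

**Step 3: the form.** Pullback of $p$-forms is a morphism $f^*K_Y\to\Omega^p_{X\setminus A}$, nonzero since $f$ is generically a submersion. It is a section of $\Omega_X^p\otimes L^{-1}$ over $X\setminus A$ and extends over $A$ by Hartogs. $\square$

Now suppose only BC-1. Lemma 1 with $p=1$ excludes the conclusion of Lemma 2 if the base $Y$ is a curve. If $\dim Y=p\ge2$, the form supplied by Lemma 2 is a twisted $p$-form. The proof of Lemma 1 then needs, in its Step 3, *one* direction $v$ in which the whole trace $\sum_{i=1}^pR(v,\bar v,e_i,\bar e_i)$ is positive. BC-1 gives for each $e_i$ its own direction $v_i$, and nothing forces a common one. This is the exact point where the plan stops. It suggests looking for manifolds carrying a holomorphic $p$-form with $p\ge2$ where every plane of dimension less than $p$ has a good direction and the full tangent space has none.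

## 4. Hypersurfaces of high degree: proof of Theorem 1

The mechanism is a count of equations. The curvature that a submanifold of $\mathbb P^{p+1}$ loses is measured by the second fundamental form. For a hypersurface this form takes values in a line, so it costs one linear equation per vector of $\Sigma$.

**Step 1: the curvature of a subbundle.** Let $E_1\subset E$ be a holomorphic subbundle with the induced metric. Its Chern connection is the orthogonal projection of $\nabla$. For a section $a$ of $E_1$, let $\beta(v,a)$ be the component of $\nabla_va$ orthogonal to $E_1$; this is $\mathbb C$-linear in $v$ and function-linear in $a$. Given $u\in E_{1,x}$, choose a holomorphic section $a$ of $E_1$ with $a(x)=u$ whose covariant derivative in $E_1$ vanishes at $x$. Then $\nabla_va=\beta(v,u)$ at $x$. Computing $\partial_v\partial_{\bar v}h(a,a)$ at $x$ by (1), once in $E_1$ and once in $E$, gives $-R^{E_1}=|\beta(v,u)|^2-R^{E}$. For $T_Y\subset T_{\mathbb P^{p+1}}|_Y$ this reads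
$$R^Y(v,\bar v,u,\bar u)=R^{\mathbb P}(v,\bar v,u,\bar u)-|\beta(v,u)|^2,\tag{6}$$
where $\beta:T_Y\times T_Y\to N$ is $\mathbb C$-bilinear and $N$ is the normal bundle, of rank $1$.

**Step 2: positivity for $q\le p-1$.** Let $\Sigma\subset T_{Y,y}$ have unitary basis $e_1,\dots,e_q$ with $q\le p-1$. The $q$ linear equations $\beta(v,e_i)=0$ on the $p$-dimensional space $T_{Y,y}$ have a solution $v\neq0$. By (6) and (2),
$$\sum_iR^Y(v,\bar v,e_i,\bar e_i)=q|v|^2+\sum_i|\langle v,e_i\rangle|^2>0 .$$
So the Fubini–Study metric on $T_Y$ satisfies BC-$q$ for all $1\le q\le p-1$. (For a submanifold of dimension $n$ and codimension $c$ in $\mathbb P^{n+c}$, there are $qc$ equations in $n$ unknowns. So its tangent bundle is BC-$q$ positive whenever $qc<n$.)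

**Step 3: a holomorphic $p$-form.** Let $d\ge p+2$. By adjunction $K_Y=\mathcal O_Y(d-p-2)$, which has a section $\eta\ne0$. We show that $\eta$ forbids $Y$ from being covered by rational curves. This is enough: if any two points were joined by chains of rational curves, every point would lie on a rational curve, since $\dim Y\geq 1$.

**Step 4: one family would dominate $Y$.** The space of nonconstant morphisms $\mathbb P^1\to Y$ has countably many quasi-projective components. After stratifying, it is a countable union of connected complex manifolds $V_j$, with holomorphic evaluation maps $ev_j:\mathbb P^1\times V_j\to Y$. Suppose their images cover $Y$. If every $ev_j$ had rank $<p$ everywhere, then by Sard every image, hence $Y$, would have measure zero. So some $ev_j$ has rank $p$ at some $(s,t)$. Write $f_t=ev_j(\cdot,t)$. Rank $p$ is an open condition, and $df_t\ne0$ off a finite set because $f_t$ is nonconstant. So after moving $s$ slightly we also have $df_t(s)\ne0$.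

**Step 5: a family of the right dimension.** The images of $T_s\mathbb P^1$ and $T_tV_j$ under $d\,ev_j$ together span the $p$-dimensional tangent space, and the first is a line. Choose $p-1$ vectors of $T_tV_j$ whose images span a complement of this line, and a $(p-1)$-dimensional submanifold $W\ni t$ of $V_j$ tangent to them. Then $F=ev_j|_{\mathbb P^1\times W}$ is a local biholomorphism at $(s,t)$.

**Step 6: contradiction.** The form $\eta$ vanishes identically on no open set, so $F^*\eta\not\equiv0$ near $(s,t)$. But $F^*\eta$ is a section of $K_{\mathbb P^1\times W}$, whose restriction to each $\mathbb P^1\times\{w\}$ is $\mathcal O(-2)$. This has no nonzero section, so $F^*\eta\equiv0$, a contradiction. This proves Theorem 1. $\square$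

With $p=2$ and $d=4$: a smooth quartic surface in $\mathbb P^3$ is compact Kähler, has BC-1 positive tangent bundle, and is not rationally connected. For it, with $\Sigma=T_{Y,y}$, the equations $\beta(v,e_1)=\beta(v,e_2)=0$ are two equations in two unknowns, and the argument of Step 2 is not available. No other metric helps. Lemma 1 applied to $\eta$ (with $p=2$, $L$ trivial) says that for every Hermitian metric on $T_Y$ there is a point where $\sum_{i=1}^2R(v,\bar v,e_i,\bar e_i)\le0$ for all $v$.

## 5. Products with projective spaces: Theorem 3, granting Theorem 2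

Let $X=Y\times\mathbb P^{n-p}$, where $Y$ is as in Theorem 1 with $\dim Y=p$ and $d\ge p+2$ (for example the Fermat hypersurface of degree $d$). Give $X$ the product of the Fubini–Study metrics; if $p=n$ the second factor is a point.

**Step 1: $X$ is not rationally connected.** A chain of rational curves in $X$ projects to $Y$ as a chain of rational curves and points. If any two points of $X$ were joined by such chains, every point of $Y$ would lie on a rational curve, which Steps 3–6 of Section 4 exclude.

**Step 2: BC-$q$ for $q\ne p$.** Let $1\le q\le n$, $q\neq p$, and let $\Sigma\subset T_Y\oplus T_{\mathbb P^{n-p}}$ have unitary basis $e_i=(e_i',e_i'')$, $1\le i\le q$. For the product metric, $R(v,\bar v,u,\bar u)$ is the sum of the terms for the two factors. If some $e_i''\ne0$, take $v=(0,v'')$ with $v''\neq0$. By (2),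
$$\sum_iR(v,\bar v,e_i,\bar e_i)\ge|v''|^2\sum_i|e_i''|^2>0 .$$
Otherwise $\Sigma\subset T_Y$, so $q\le p$, hence $q\le p-1$, and Theorem 1 gives $v\in T_Y$. This proves the first claim.

**Step 3: the set $S$.** If $S$ omits some $p\in\{1,\dots,n\}$, the manifold just built satisfies BC-$q$ for all $q\in S$ and is not rationally connected. If $S=\{1,\dots,n\}$, the implication (d)⇒(a) of Theorem 2 applies. $\square$

## 6. From positive mean curvature to rational connectedness: (b)⇒(c)⇒(d)⇒(a)

**Step 1: (b)⇒(c).** Suppose $i\Lambda_\omega F_h>0$. Let $v_k$ be an $\omega$-unitary basis of $T_{X,x}$ and $e_i$ an $h$-unitary basis of a $p$-plane $\Sigma$. By (4),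
$$\sum_k\Big(\sum_iR(v_k,\bar v_k,e_i,\bar e_i)\Big)=\sum_ih(i\Lambda_\omega F_he_i,e_i)>0,$$
so some $v_k$ satisfies (3). The metric $h$ does not depend on $p$.

**Step 2: (c)⇒(d).** This is immediate.

**Step 3: (d)⇒(a).** First, $X$ is projective. This is clear for $n=1$. For $n\ge2$, Lemma 1 with $p=2$ and $L$ trivial gives $H^0(X,\Omega_X^2)=0$, and a compact Kähler manifold with this property is projective (Kodaira). If $X$ were not rationally connected, Lemma 2 would give a nonzero section of some $\Omega_X^p\otimes L^{-1}$ with $1\le p\le n$ and $L$ with psh weights. This contradicts Lemma 1, since $T_X$ is BC-$p$ positive for this $p$ too. $\square$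

It remains to prove (a)⇒(b): out of rational curves we must make a metric on $T_X$.

## 7. Degrees of quotient sheaves and the sign of the mean curvature

Let $X$ be compact of dimension $n$ with a Hermitian metric $\omega$. It is called Gauduchon if $\partial\bar\partial\omega^{n-1}=0$; Kähler metrics are examples, and so is any $\omega$ with $d\omega^{n-1}=0$. We assume $\omega$ Gauduchon and write $dV=\omega^n/n!$, $\Lambda=\Lambda_\omega$, $K_h=i\Lambda F_h$. For a $(1,1)$-form $\alpha$, $\Lambda\alpha\,dV=\alpha\wedge\omega^{n-1}/(n-1)!$, and for a $(1,0)$-form $a$, $i\Lambda(a\wedge\bar a)=|a|^2$.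

Put $P=i\Lambda\bar\partial\partial$ on functions. In an $\omega$-unitary coframe at a point, $P\tau=-\sum_k\tau_{k\bar k}$. So $P\tau\ge0$ at a maximum of $\tau$, and $\int P\tau\,dV=0$ by the Gauduchon condition.

**Definition 5.** Let $\mathcal Q$ be a torsion-free coherent sheaf of rank $m\ge1$ on $X$. It is locally free off an analytic set of codimension $\ge2$, and $\det\mathcal Q=(\wedge^m\mathcal Q)^{**}$ is a line bundle. Its degree is
$$\deg_\omega\mathcal Q=\int_XiF_k(\det\mathcal Q)\wedge\frac{\omega^{n-1}}{(n-1)!}$$
for any smooth metric $k$ on $\det\mathcal Q$. Changing $k$ changes $iF_k$ by $i\partial\bar\partial$ of a function, so the degree is well defined.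

*Example.* On a surface with local coordinates $z,w$, the map $(z,w):\mathcal O^2\to\mathcal O$ has image the ideal $\mathfrak m$ of a point. It is a torsion-free quotient of $\mathcal O^2$ of rank $1$, not locally free at the point, with $\det\mathfrak m=\mathcal O$. On $\mathbb P^1\times\mathbb P^1$ let $\omega_1,\omega_2$ be the pullbacks of the Fubini–Study area forms of total area $1$, and $\omega=a\omega_1+b\omega_2$ with $a,b>0$. The quotients $\mathcal O(2,0)$ and $\mathcal O(0,2)$ of the tangent bundle have degrees $2\pi\cdot2\int\omega_1\wedge\omega=4\pi b$ and $4\pi a$.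

**Lemma 3.** Let $E\to X$ be a holomorphic vector bundle with metric $h_0$, and $K_0=K_{h_0}$. Let $\mathcal Q$ be a torsion-free quotient of $E$ of rank $m\ge1$, $\mathcal F=\ker(E\to\mathcal Q)$, let $S$ be an analytic set of codimension $\ge2$ off which $\mathcal Q$ is locally free, and $q$ the orthogonal projection onto $\mathcal F^\perp$ on $X\setminus S$. Then
$$\deg_\omega\mathcal Q=\int_{X\setminus S}\big(\operatorname{tr}(K_0q)+|\bar\partial q|^2\big)\,dV.\tag{7}$$

*Proof.* **Step 1: the integrand is a curvature.** On $X\setminus S$ identify $\mathcal Q$ with $\mathcal F^\perp$ and give it the quotient metric. Its Chern connection is $w\mapsto q\nabla w$, because this is metric and its $(0,1)$-part represents $\bar\partial$ of the class of $w$. For $w=qw$ we have $(1-q)\nabla w=(\nabla q)w$, and $q^2=q$ gives $q(\nabla q)q=0$. So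
$$q\nabla(q\nabla w)=q(\nabla q)\wedge(1-q)\nabla w+qFw=q\,(\nabla q)\wedge(\nabla q)\,w+qFw .$$
Since $\mathcal F$ is a holomorphic subbundle, $\pi=1-q$ satisfies $(1-\pi)\bar\partial\pi=0$: indeed $\bar\partial(\pi a)=(\bar\partial\pi)a+\pi\bar\partial a$ lies in $\mathcal F$ when $a$ is a holomorphic section of $E$ and $\pi a$ is a smooth section of $\mathcal F$. That is, $q\bar\partial q=0$. Taking adjoints, $(\partial_0q)q=0$, and so $q\,\partial_0q=\partial_0q$ by $q^2=q$. Here $\partial_0$ is the $(1,0)$-part of the $h_0$-connection. So the $(1,1)$-part of $q(\nabla q)\wedge(\nabla q)$ is $\partial_0q\wedge\bar\partial q$. As $\bar\partial q=(\partial_0q)^*$, applying $i\Lambda\operatorname{tr}$ gives $|\partial_0q|^2=|\bar\partial q|^2$. Hence the integrand in (7) is $\operatorname{tr}i\Lambda F$ of the quotient metric, that is, $i\Lambda$ of the curvature of the induced metric on $\det\mathcal Q|_{X\setminus S}$.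

**Step 2: comparison with a smooth metric.** The map $\wedge^mE\to\det\mathcal Q$ is surjective off $S$. It is a section $\xi$ of $\wedge^mE^*\otimes\det\mathcal Q$ without zeros off $S$. The shortest preimage of $a\in\det\mathcal Q$ has norm $|a|_k/|\xi|$, so the quotient metric is $k/|\xi|^2$, with curvature satisfying $iF=iF_k+i\partial\bar\partial\log|\xi|^2$ on $X\setminus S$.

**Step 3: the correction integrates to zero.** Off $S$, $i\partial\bar\partial\log|\xi|^2\ge-C\omega$, where $C$ bounds the curvature of $\wedge^mE^*\otimes\det\mathcal Q$. As $\log|\xi|^2$ is bounded above, it is quasi-psh on $X$. By the Gauduchon condition $\int_Xi\partial\bar\partial\log|\xi|^2\wedge\omega^{n-1}=\int_X\log|\xi|^2\,i\partial\bar\partial\omega^{n-1}=0$, where the left side is a pairing with a current. Locally this current plus a smooth closed form is a closed positive $(1,1)$-current. Its restriction to $S$ is again closed and positive (Skoda–El Mir). It is carried by a set of codimension $\ge2$, so it is zero by the support theorem. Hence $S$ carries no mass, and the integral over $X\setminus S$ is already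 $0$. Integrating $iF\wedge\omega^{n-1}/(n-1)!$ over $X\setminus S$ gives (7). $\square$

If $E$ has a metric with $K_h>0$, then (7) with $h_0=h$ shows that every torsion-free quotient of positive rank has positive degree. The converse is what we want.

**Theorem 4.** Let $(X,\omega)$ be compact with $\omega$ Gauduchon and $E\to X$ a holomorphic vector bundle. If every torsion-free quotient sheaf $\mathcal Q$ of $E$ of positive rank has $\deg_\omega\mathcal Q>0$, then $E$ has a Hermitian metric $h$ with $K_h>0$.

The first thing to try is the equation $K_h=c\,\mathrm{Id}$ with a constant $c>0$. It is too rigid. If $K_h=c\,\mathrm{Id}$, then (7) gives $\deg_\omega\mathcal Q\ge cm\operatorname{Vol}(X)$ for every quotient of rank $m$, where $c\,r\operatorname{Vol}(X)=\deg_\omega E$. On $\mathbb P^1\times\mathbb P^1$ with $a\ne b$ and $E=T_X$ this would force $4\pi\min(a,b)\ge2\pi(a+b)$, which is false. Yet the product of round metrics on the two factors of $T_X$ has $K_h>0$. So we must ask only for a sign.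

For this, fix $h_0$, write $h=h_0f:=h_0(f\cdot,\cdot)$ with $f$ positive $h_0$-Hermitian, and solve $K_{h_0f}+\varepsilon\log f=0$ for $0<\varepsilon\le1$. Then $K_{h_0f}=-\varepsilon\log f$, so $K>0$ as soon as $\log f<0$ everywhere.

*Rank one by hand.* Let $E$ be a line bundle with $\deg_\omega E>0$ and $f=e^u$. The equation is $K_0+Pu+\varepsilon u=0$. Let $c=\deg_\omega E/\operatorname{Vol}(X)>0$. The operator $P$ has index $0$, its kernel is the constants, and $\int P\tau\,dV=0$. So its image consists of the functions of mean zero, and there is $w$ with $Pw=c-K_0$. Put $u=-c/\varepsilon+v$. Then $Pv+\varepsilon v=c-K_0$, so $P(v-w)+\varepsilon(v-w)=-\varepsilon w$. At extrema of $v-w$ this gives $\sup|v-w|\le\sup|w|$. Thus $u=-c/\varepsilon+O(1)$, which is negative for small $\varepsilon$.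

*A sum $L_1\oplus L_2$.* With direct sum metrics the equation decouples and $f_\varepsilon=\operatorname{diag}(e^{u_1},e^{u_2})$ with $u_i=-c_i/\varepsilon+O(1)$. If $c_1<0<c_2$, then $f_\varepsilon/\sup\operatorname{tr}f_\varepsilon$ stays away from zero on $L_1$ and tends to $0$ on $L_2$. The limit detects the quotient $L_1$, whose degree is negative. In general, if $\log f_\varepsilon$ is never negative, the rescaled limit of $f_\varepsilon$ will produce a quotient of degree $\le0$.

## 8. The perturbed equation and the destabilizing limit: proof of Theorem 4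

Let $r=\operatorname{rk}E$. The $(1,0)$-connection of $h_0f$ is $\partial_0+f^{-1}\partial_0f$, so $K_{h_0f}=K_0+i\Lambda\bar\partial(f^{-1}\partial_0f)$. Consider
$$L_\varepsilon(f):=K_{h_0f}+\varepsilon\log f=0,\qquad0<\varepsilon\le1.\tag{8}$$
Choose $h_0$ so that $\varepsilon=1$ is solved: take any metric $h'$, put $h_0=h'e^{K_{h'}}$ and $f_1=e^{-K_{h'}}$. Then $f_1$ is positive $h_0$-Hermitian, $h_0f_1=h'$, and $L_1(f_1)=K_{h'}-K_{h'}=0$.

*Pointwise formulas.* Norms without index are taken with $h_0$, so $|u|^2=\operatorname{tr}u^2$ for Hermitian $u$. For an endomorphism-valued $(1,0)$-form $a$ we have $i\Lambda\operatorname{tr}(a\wedge a^*)=|a|^2=\sum|a_{ab}|^2$ in a unitary frame. Let $u=\log f$, with eigenvalues $u_a$ in an $h_0$-unitary eigenframe at a point. For a smooth function $F$,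
$$(\partial_0F(u))_{ab}=F^{[1]}(u_a,u_b)\,(\partial_0u)_{ab},\qquad F^{[1]}(x,y)=\frac{F(x)-F(y)}{x-y},\quad F^{[1]}(x,x)=F'(x).\tag{9}$$
For $F(x)=x^k$ this is $\partial_0(u^k)=\sum_iu^i(\partial_0u)u^{k-1-i}$, and the general case follows by approximating $F$ in $C^1$ by polynomials. The same formula holds for any other derivative. Since $u$ is Hermitian, $(\bar\partial u)_{ba}=\overline{(\partial_0u)_{ab}}$. In particular
$$(f^{-1}\partial_0f)_{ab}=e^{-u_a}\frac{e^{u_a}-e^{u_b}}{u_a-u_b}(\partial_0u)_{ab}=\frac{e^t-1}t(\partial_0u)_{ab},\qquad t=u_b-u_a.\tag{10}$$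

**Step 1: a $C^0$ bound for each $\varepsilon$.** By (10), $\operatorname{tr}(f^{-1}\partial_0f\,u)=\sum_a(\partial_0u)_{aa}u_a=\frac12\partial\operatorname{tr}u^2$. Apply $i\Lambda\bar\partial$:
$$\operatorname{tr}\big(i\Lambda\bar\partial(f^{-1}\partial_0f)\,u\big)=\tfrac12P|u|^2+i\Lambda\operatorname{tr}(f^{-1}\partial_0f\wedge\bar\partial u)\ge\tfrac12P|u|^2,$$
since the last term is $\sum_{a,b}\frac{e^t-1}t|(\partial_0u)_{ab}|^2\ge0$. Multiplying (8) by $u$ and taking the trace gives $\frac12P|u|^2+\varepsilon|u|^2\le|K_0||u|$. At a maximum of $|u|^2$ this yields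
$$\varepsilon\sup|\log f|\le\sup|K_0|.\tag{11}$$

**Step 2: the linearization is an isomorphism.** Let $f$ be a smooth solution, $h=h_0f$, and vary $\delta f=fs$ with $s$ $h$-Hermitian. Then
$$\delta L_\varepsilon=D(s):=i\Lambda\bar\partial\partial_hs+\varepsilon A(s),\qquad A(s)=\delta\log f .$$
Here $L_\varepsilon(f)$ is Hermitian with respect to $h_0f$. Differentiating this symmetry along the variation at a zero of $L_\varepsilon$ shows that $D(s)$ is $h$-Hermitian.

Let $\lambda_a=e^{u_a}$. By (9) for $\log$,
$$A(s)_{ab}=\frac{u_a-u_b}{\lambda_a-\lambda_b}\lambda_as_{ab}=\kappa_{ab}s_{ab},\qquad\kappa_{ab}=\frac\tau{1-e^{-\tau}},\quad\tau=u_a-u_b .$$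
That $s$ is $h$-Hermitian means $fs=s^*f$, i.e. $\lambda_as_{ab}=\overline{s_{ba}}\lambda_b$. So $s_{ab}s_{ba}=|s_{ab}|^2\lambda_a/\lambda_b\ge0$. This is symmetric in $a,b$, and its sum over $a,b$ is $\operatorname{tr}s^2=|s|_h^2$. Since $\kappa_{ab}+\kappa_{ba}=\tau\coth(\tau/2)\ge2$, we get $\operatorname{tr}(A(s)s)\ge|s|_h^2$. From $|s|_h^2=\operatorname{tr}s^2$ and $\bar\partial s=(\partial_hs)^{*_h}$,
$$P|s|_h^2=2\operatorname{tr}(i\Lambda\bar\partial\partial_hs\cdot s)-2|\partial_hs|_h^2 .$$
Hence $D(s)=g$ implies
$$P|s|_h^2+2\varepsilon|s|_h^2\le2|\operatorname{tr}(gs)|.\tag{12}$$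

For $g=0$, the maximum principle gives $s=0$, so $D$ is injective (kernel elements are smooth by elliptic regularity). On the real bundle of $h$-Hermitian endomorphisms its principal symbol is a positive multiple of $|\xi|^2\mathrm{Id}$, the symbol of the formally self-adjoint operator $\nabla^*\nabla$. The index depends only on the symbol, so it is $0$. With $L^p_k$ the Sobolev space of $k$ derivatives in $L^p$, $D:L^p_2\to L^p$ is an isomorphism.

Fix $p>2n$, so that $L^p_2\subset C^{1,\alpha}$ is a Banach algebra. The map $(f,\varepsilon)\mapsto f^{1/2}L_\varepsilon(f)f^{-1/2}$ is smooth from positive $h_0$-Hermitian endomorphisms in $L^p_2$ (times the parameter) to $h_0$-Hermitian ones in $L^p$. At a solution its derivative in $f$ is $\delta f\mapsto f^{1/2}D(f^{-1}\delta f)f^{-1/2}$, an isomorphism. By the implicit function theorem, solutions continue locally uniquely and smoothly in $\varepsilon$. Every $L^p_2$ solution is smooth: expanding $\bar\partial(f^{-1}\partial_0f)$, (8) reads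
$$i\Lambda\bar\partial\partial_0f=-f(K_0+\varepsilon\log f)+i\Lambda(\bar\partial f\,f^{-1}\wedge\partial_0f),\tag{13}$$
whose right side is in $C^{0,\alpha}$. So $f\in C^{2,\alpha}$, and one iterates.

**Step 3: solutions exist for all $\varepsilon\in(0,1]$.** Let $(\varepsilon_*,1]$ be the maximal interval of continuation from $f_1$ and suppose $\varepsilon_*>0$. Constants $C$ below do not depend on $\varepsilon\in(\varepsilon_*,1]$ and may change from line to line. By (11), $f$, $f^{-1}$ and $\log f$ are bounded. Let $s=f^{-1}\frac{df}{d\varepsilon}$. Differentiating (8) in $\varepsilon$ gives $D(s)=-\log f$, so $s$ is smooth. At a maximum of $|s|_h^2$, (12) gives $\varepsilon|s|_h^2\le|\log f||s|_h$ (note $|\log f|_h=|\log f|$), so $\sup|s|_h\le\varepsilon^{-1}\sup|\log f|\le C$.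

Next, $\partial_hs=\partial_0s+[f^{-1}\partial_0f,s]$. Applying $i\Lambda\bar\partial$, we use that $i\Lambda\bar\partial(f^{-1}\partial_0f)=-\varepsilon\log f-K_0$ is bounded, and that $i\Lambda\bar\partial\partial_hs=-\log f-\varepsilon A(s)$ is bounded, because the $\kappa_{ab}$ are. This gives
$$|i\Lambda\bar\partial\partial_0s|\le C(1+|\nabla f||\nabla s|).$$
The $L^p$ estimate for the elliptic operator $i\Lambda\bar\partial\partial_0$ and the Gagliardo–Nirenberg inequality $\|\nabla g\|^2_{L^{2p}}\le C\|g\|_{L^\infty}\|g\|_{L^p_2}$ give
$$\|s\|_{L^p_2}\le C\big(1+\|\nabla f\|_{L^{2p}}\|\nabla s\|_{L^{2p}}\big)\le C\big(1+\|f\|_{L^p_2}^{1/2}\|s\|_{L^p_2}^{1/2}\big).$$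
By $Cx^{1/2}y^{1/2}\le\frac12x+\frac12C^2y$ we get $\|s\|_{L^p_2}\le C(1+\|f\|_{L^p_2})$. Then
$$\Big\|\frac{df}{d\varepsilon}\Big\|_{L^p_2}=\|fs\|_{L^p_2}\le C\big(\|f\|_\infty\|s\|_{L^p_2}+\|\nabla f\|_{L^{2p}}\|\nabla s\|_{L^{2p}}+\|f\|_{L^p_2}\|s\|_\infty\big)\le C(1+\|f\|_{L^p_2}).$$
By Gronwall, $\|f_\varepsilon\|_{L^p_2}\le C$. So $df/d\varepsilon$ is bounded in $L^p_2$ and $f_\varepsilon$ converges in $L^p_2$ as $\varepsilon\to\varepsilon_*$. The limit is positive by (11) and solves (8), and Step 2 continues the solution past $\varepsilon_*$, a contradiction. So $f_\varepsilon$ exists for all $\varepsilon\in(0,1]$.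

**Step 4: either we are done, or we rescale.** If for some $\varepsilon$ the endomorphism $\log f_\varepsilon$ is negative definite everywhere, then $K_{h_0f_\varepsilon}=-\varepsilon\log f_\varepsilon>0$ and the theorem holds. Assume from now on that this fails for every $\varepsilon$. Then $f_\varepsilon$ has an eigenvalue $\ge1$ somewhere, so $\sup\operatorname{tr}f_\varepsilon\ge1$ and $\rho_\varepsilon:=1/\sup\operatorname{tr}f_\varepsilon\le1$. Put $\hat f_\varepsilon=\rho_\varepsilon f_\varepsilon$. Then $0<\hat f_\varepsilon\le\mathrm{Id}$ and $\sup\operatorname{tr}\hat f_\varepsilon=1$.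

We need that $\hat f_\varepsilon$ does not concentrate on small sets. The trace of (13) is
$$P\operatorname{tr}f=-\operatorname{tr}\big(f(K_0+\varepsilon\log f)\big)-|f^{-1/2}\partial_0f|^2\le2\sup|K_0|\operatorname{tr}f,$$
using $i\Lambda\operatorname{tr}(\bar\partial f\,f^{-1}\wedge\partial_0f)=-i\Lambda\operatorname{tr}(f^{-1}\partial_0f\wedge\bar\partial f)=-|f^{-1/2}\partial_0f|^2$ and (11). So $\tau=\operatorname{tr}\hat f_\varepsilon$ satisfies $-P\tau+M\tau\ge0$ with $M=2\sup|K_0|$. To remove the zeroth-order term, add a real variable $y$. The function $W(x,y)=\tau(x)\cosh(\sqrt My)$ satisfies $(-P+\partial_y^2)W\ge0$, and $-P+\partial_y^2$ is elliptic with smooth real coefficients. The local maximum principle for subsolutions (Gilbarg–Trudinger, Thm 9.20) bounds $W$ on balls by its $L^1$ norm on larger balls. Covering $X$ by finitely many charts,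
$$1=\sup\operatorname{tr}\hat f_\varepsilon\le C_1\|\operatorname{tr}\hat f_\varepsilon\|_{L^1},\tag{14}$$
with $C_1$ independent of $\varepsilon$.

**Step 5: an energy inequality for powers.** Let $0<\sigma\le1$. Multiply (8) by $f^\sigma$, take the trace and integrate. By (10), $\operatorname{tr}(f^{-1}\partial_0f\,f^\sigma)=\sigma^{-1}\partial\operatorname{tr}f^\sigma$, and $\int P\operatorname{tr}f^\sigma\,dV=0$. So
$$\int\operatorname{tr}(K_0f^\sigma)+\int i\Lambda\operatorname{tr}(f^{-1}\partial_0f\wedge\bar\partial f^\sigma)+\varepsilon\int\operatorname{tr}(\log f\,f^\sigma)=0$$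
(integrals with respect to $dV$). By (9), $(\partial_0f^\sigma)_{ab}=e^{\sigma u_a}\frac{e^{\sigma t}-1}t(\partial_0u)_{ab}$ with $t=u_b-u_a$, and $(\bar\partial f^\sigma)_{ba}$ is its conjugate. Hence
$$i\Lambda\operatorname{tr}(f^{-1}\partial_0f\wedge\bar\partial f^\sigma)=\sum_{a,b}e^{\sigma u_a}\frac{e^t-1}t\cdot\frac{e^{\sigma t}-1}t|(\partial_0u)_{ab}|^2,$$
$$|f^{-\sigma/2}\partial_0f^\sigma|^2=\sum_{a,b}e^{\sigma u_a}\Big(\frac{e^{\sigma t}-1}t\Big)^2|(\partial_0u)_{ab}|^2 .$$
As $\frac{e^t-1}t\ge\frac{e^{\sigma t}-1}t\ge0$ for all real $t$, the first is at least the second. Multiply everything by $\rho^\sigma$. Use $\log f=\log\hat f-\log\rho$ with $-\log\rho\ge0$, and $-x^\sigma\log x\le\frac1{e\sigma}$ on $(0,1]$. We get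
$$\int\operatorname{tr}(K_0\hat f^\sigma)+\int|\hat f^{-\sigma/2}\partial_0\hat f^\sigma|^2\le\frac{\varepsilon\,r\operatorname{Vol}(X)}{e\sigma}.\tag{15}$$
Since $\hat f\le\mathrm{Id}$, also $|\bar\partial\hat f^\sigma|=|\partial_0\hat f^\sigma|\le|\hat f^{-\sigma/2}\partial_0\hat f^\sigma|$.

**Step 6: the limit is a projection with nonpositive energy.** By (15) with $\sigma=1$, $\hat f_\varepsilon$ is bounded in $L^2_1$. So there are $\varepsilon_j\to0$ with $\hat f_j:=\hat f_{\varepsilon_j}\to f_\infty$ weakly in $L^2_1$, strongly in $L^2$ and a.e. Here $0\le f_\infty\le\mathrm{Id}$, and $\int\operatorname{tr}f_\infty\ge1/C_1>0$ by (14). For fixed $\sigma$, $\hat f_j^\sigma\to f_\infty^\sigma$ a.e. and, by dominated convergence, in $L^2$. By (15) the sequence is bounded in $L^2_1$, so it converges weakly there. Lower semicontinuity in (15) gives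
$$\int\operatorname{tr}(K_0f_\infty^\sigma)+\int|\bar\partial f_\infty^\sigma|^2\le0 .$$
Let $\sigma=1/k\to0$. Then $f_\infty^\sigma\to q$ a.e., where $q$ is the orthogonal projection onto $(\ker f_\infty)^\perp$. The family is bounded in $L^2_1$ by the last inequality, so it converges weakly to $q\in L^2_1$, and
$$\int\operatorname{tr}(K_0q)+\int|\bar\partial q|^2\le0,\qquad q\not\equiv0.\tag{16}$$

**Step 7: $\pi=1-q$ is weakly holomorphic.** For $s>0$ and $x\in(0,1]$, put $y=x^s$ and $\alpha=\sigma/(2s)$. The maximum of $y^\alpha(1-y)$ on $[0,1]$ is at $y=\frac\alpha{1+\alpha}$ and is at most $\frac1{1+\alpha}$, so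
$$x^{\sigma/2}(1-x^s)\le\frac s{s+\sigma/2}\le\frac{2s}\sigma .$$
Applied to the eigenvalues of $\hat f_j$ this gives, with (15), for $j$ so large that $\varepsilon_j\le\sigma$,
$$\int|(1-\hat f_j^s)\partial_0\hat f_j^\sigma|^2\le\Big(\frac{2s}\sigma\Big)^2\int|\hat f_j^{-\sigma/2}\partial_0\hat f_j^\sigma|^2\le\Big(\frac{2s}\sigma\Big)^2C .$$
A bounded a.e.-convergent factor times a weakly $L^2$-convergent one converges weakly in $L^2$. To see this, move the factor to the test section and use dominated convergence. So the bound holds with $f_\infty$ in place of $\hat f_j$. Letting $s\to0$, where $f_\infty^s\to q$ boundedly a.e., we get $(1-q)\partial_0f_\infty^\sigma=0$. Letting $\sigma=1/k\to0$, where $\partial_0f_\infty^\sigma\to\partial_0q$ weakly, we get $(1-q)\partial_0q=0$. From $q^2=q$, $(\partial_0q)q=\partial_0q-q\,\partial_0q=0$; taking adjoints, $q\,\bar\partial q=0$. So $\pi=1-q$ satisfies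
$$\pi=\pi^*=\pi^2\in L^2_1,\qquad(1-\pi)\bar\partial\pi=0 .$$

**Step 8: a quotient of nonpositive degree.** By the Uhlenbeck–Yau regularity theorem (CPAM 1986; see also Popovici, Math. Z. 2005) there are a coherent subsheaf $\mathcal F\subset E$ with $\mathcal Q=E/\mathcal F$ torsion-free and an analytic set $S$ of codimension $\ge2$ such that, on $X\setminus S$, $\mathcal Q$ is locally free and $\pi$ is smooth and is the orthogonal projection onto the subbundle $\mathcal F$. On the connected set $X\setminus S$ the rank of $q=1-\pi$ is constant, and $q\not\equiv0$, so $\operatorname{rk}\mathcal Q\ge1$. By (7) and (16), $\deg_\omega\mathcal Q\le0$. This contradicts the hypothesis, so the first alternative of Step 4 occurs for some $\varepsilon$. $\square$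

## 9. Averaging over very free curves: (a)⇒(b)

Let $X$ be compact Kähler and rationally connected. By Theorem 4 it is enough to find a Gauduchon metric $\omega$ for which all torsion-free quotients of $T_X$ of positive rank have positive degree. The rational curves give positivity of degrees along curves. Averaging over a family of them turns this into a form.

**Step 1: a family of very free curves.** A compact Kähler manifold any two points of which are joined by a chain of compact curves is Moishezon (Campana, Invent. Math. 63 (1981)), so $X$ is projective (Moishezon). If $n=1$, then $X=\mathbb P^1$ and the round metric gives (b). Let $n\ge2$. By Kollár–Miyaoka–Mori (see Kollár, *Rational Curves on Algebraic Varieties*, IV.3) there is $f_0:\mathbb P^1\to X$ with $f_0^*T_X$ ample, i.e. $f_0^*T_X=\bigoplus\mathcal O(a_i)$ with all $a_i\ge1$. Since $H^1(f_0^*T_X)=0$, $\operatorname{Hom}(\mathbb P^1,X)$ is smooth at $f_0$. Ampleness of $f_t^*T_X$ is equivalent to $H^1(\mathbb P^1,f_t^*T_X\otimes\mathcal O(-2))=0$, an open condition. So there is a connected open neighborhood $V$ of $f_0$, a complex manifold,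 with $f_t^*T_X$ ample for all $t\in V$. Here $T_tV=H^0(f_t^*T_X)$, and $f_t^*T_X$ is globally generated. So the evaluation map $ev:\mathbb P^1\times V\to X$ is a submersion.

**Step 2: a closed semipositive form.** Let $\chi\ge0$ be a smooth compactly supported form of top degree on $V$ with $\int_V\chi=1$, and put $\Theta_0=ev_*(pr_2^*\chi)$ (fiber integration). With $N=\dim V$, the fibers of $ev$ have dimension $N+1-n$, so $\Theta_0$ is a smooth $(n-1,n-1)$-form. It is closed, because $pr_2^*\chi$ is closed with compact support. For every smooth $2$-form $\beta$ on $X$,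
$$\int_X\Theta_0\wedge\beta=\int_V\chi(t)\int_{\mathbb P^1}f_t^*\beta.\tag{17}$$
Taking $\beta=g\,i\alpha\wedge\bar\alpha$ with functions $g\ge0$ gives $\Theta_0\wedge i\alpha\wedge\bar\alpha\ge0$ for all $(1,0)$-forms $\alpha$.

**Step 3: degrees against $\Theta_0$.** Let $\mathcal Q$ be a torsion-free quotient of $T_X$ of rank $m\ge1$. The map $\wedge^mT_X\to\det\mathcal Q$ is surjective off a proper analytic set $S$. As $ev$ is open, some $f_t(\mathbb P^1)\not\subset S$. For this $t$ we get a nonzero map $f_t^*\wedge^mT_X=\bigoplus\mathcal O(b_i)\to f_t^*\det\mathcal Q$, where each $b_i$ is a sum of $m$ of the splitting degrees of $f_t^*T_X$, so $b_i\ge m$. A nonzero map $\mathcal O(b_i)\to\mathcal O(c)$ needs $c\ge b_i$. Hence $\deg f_t^*\det\mathcal Q\ge m\ge1$. This degree is the same for all $t\in V$, since $V$ is connected. By (17), for any smooth metric $k$ on $\det\mathcal Q$,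
$$\int_XiF_k(\det\mathcal Q)\wedge\Theta_0\ge2\pi .$$

**Step 4: degrees against a Kähler form.** Let $\omega_0$ be a Kähler form on $X$ and fix a metric on $T_X$. By (7) for $\omega_0$ and this metric, dropping $|\bar\partial q|^2\ge0$ and bounding $|\operatorname{tr}(K_0q)|$ by a constant, there is $B>0$, independent of $\mathcal Q$, with
$$\int_XiF_k(\det\mathcal Q)\wedge\omega_0^{n-1}\ge-B .$$

**Step 5: the metric $\omega$.** Let $\Theta=\Theta_0+\delta\omega_0^{n-1}$ with $0<\delta<2\pi/B$. It is closed, and $\Theta\wedge i\alpha\wedge\bar\alpha>0$ for $\alpha\ne0$. A positive definite $(n-1,n-1)$-form is $\omega^{n-1}$ for a Hermitian metric $\omega$ (Michelsohn, Acta Math. 1982). Pointwise, if $\Theta=(n-1)!\sum_kc_k\prod_{j\ne k}(i\,dz_j\wedge d\bar z_j)$ with $c_k>0$, then $\omega=\sum_k\lambda_k\,i\,dz_k\wedge d\bar z_k$ with $\lambda_k=(\prod_jc_j)^{1/(n-1)}/c_k$. Since $d\omega^{n-1}=d\Theta=0$, $\omega$ is Gauduchon. For every torsion-free quotient $\mathcal Q$ of $T_X$ of positive rank,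
$$(n-1)!\,\deg_\omega\mathcal Q=\int_XiF_k(\det\mathcal Q)\wedge(\Theta_0+\delta\omega_0^{n-1})\ge2\pi-\delta B>0 .$$
Theorem 4 with $E=T_X$ gives a metric $h$ on $T_X$ with $i\Lambda_\omega F_h>0$, which is (b). Together with Section 6 this proves Theorem 2, and with it the use of Theorem 2 in Section 5. $\square$
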